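# Ranks off a secant hypersurface: smooth projections of $\mathbb P^g\times\mathbb P^{g+b-1}$ with maximal rank $g+1$

We work over an algebraically closed field $\mathbb K$ of characteristic $0$.

## 1. The guess $r_{\max}=\max\{r_{\max,g-1},\,g\}$

Take a variety $X$ that spans a projective space, and write a point $P$ of that space as a combination of as few points of $X$ as possible. Suppose a general point needs $g$ points of $X$. Some special points may need more. Suppose also that the points reached by $g-1$ points of $X$ fill up a hypersurface $H$, after taking the closure. The natural guess is that the special points sit on $H$: off $H$, nothing should be worse than the generic value $g$, or at least nothing should be worse than the worst value on $H$. Here are the precise terms.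

**Definitions.** Let $X\subset\mathbb P^N$ be an irreducible non-degenerate projective variety. The *$X$-rank* $r_X(P)$ of $P\in\mathbb P^N$ is the least number of points of $X$ whose linear span contains $P$, and $r_{\max}=\max\{r_X(P):P\in\mathbb P^N\}$. For $s\ge1$ let $\sigma^0_s(X)$ be the set of points of $X$-rank at most $s$. Its Zariski closure $\sigma_s(X)$ is the *$s$-th secant variety*; it is irreducible, and $X=\sigma_1(X)\subset\sigma_2(X)\subset\cdots$. The *generic $X$-rank* $g$ is the least integer with $\sigma_g(X)=\mathbb P^N$. Finally $r_{\max,s}=\max\{r_X(P):P\in\sigma_s(X)\}$.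

The last maximum is over the closure, so $r_{\max,s}$ may be larger than $s$; Section 2 has an example.

The guess is a conjecture in Alessandra Bernardi and Reynaldo Staffolani, "A note on the maximal rank", arXiv:2007.14760 (2020).

**Conjecture.** Let $X\subset\mathbb P^N$ be a smooth non-degenerate projective variety with generic $X$-rank $g$. If $\sigma_{g-1}(X)$ is a hypersurface, then
$$r_{\max}=\max\{r_{\max,g-1},\,g\}.\tag{1}$$

The same paper contains the following bound.

**Known result.** Under the same hypotheses, $r_{\max}\le r_{\max,g-1}+1$.

It helps to isolate what (1) really says. A point off $\sigma_{g-1}(X)$ has rank at least $g$. Let $\rho$ be the maximal rank of a point off $\sigma_{g-1}(X)$. Then $\rho\ge g$ and $r_{\max}=\max\{r_{\max,g-1},\rho\}$, so (1) holds exactly when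
$$\rho\le\max\{r_{\max,g-1},\,g\}.\tag{2}$$
To break the conjecture, one needs a point *off* the hypersurface whose rank exceeds both $g$ and every rank *on* the hypersurface.

## 2. Hypersurfaces, square matrices and binary quartics

**Generic rank 2.** The case $g=1$ does not occur, since $\sigma_0=\emptyset$. The first case is $g=2$, and there the guess is right.

**Proposition 2.** The conjecture is true when $g=2$.

*Proof.* Now $\sigma_1(X)=X$ is itself the hypersurface. It is irreducible and non-degenerate, so $d=\deg X\ge2$; and $r_{\max,1}=1$. Let $P\notin X$. Choose coordinates with $P=[0:\cdots:0:1]$ and let $F$ be the equation of $X$. Since $F(P)\ne0$, we may scale $F$ so that it is monic of degree $d$ in the last variable $t$. The projection from $P$ restricts to a finite surjective morphism $X\to\mathbb P^{N-1}$ of degree $d$, whose fiber over $[y]$ is the set of roots of $F(y,t)$. As $F$ is irreducible and the characteristic is $0$, the discriminant of $F$ with respect to $t$ is not identically zero. So for general $y$ the polynomial $F(y,t)$ has $d\ge2$ distinct roots: some line through $P$ contains two distinct points of $X$. Hence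 $r_X(P)\le2$, and $r_X(P)=2$ because $P\notin X$. Therefore $r_{\max}=2=\max\{r_{\max,1},2\}$. $\blacksquare$

**Square matrices.** Let $X\cong\mathbb P^{n-1}\times\mathbb P^{n-1}$, $n\ge2$, be the Segre variety of rank-one $n\times n$ matrices. A matrix of rank $k$ is a sum of $k$ rank-one matrices and of no fewer, so $X$-rank is matrix rank. Then $\sigma_{n-1}(X)=\{\det=0\}$ is a hypersurface, $g=n$, $r_{\max,n-1}=n-1$ and $r_{\max}=n$. The guess holds.

**Binary quartics.** Let $X\subset\mathbb P^4$ be the curve of fourth powers $L^4$ of linear forms in $x,y$. Let constant-coefficient differential operators in $\partial_x,\partial_y$ act on forms; each nonzero linear operator kills exactly one linear form up to scale. We use the classical apolarity statement: if $L_1,\dots,L_k$ ($k\le4$) are pairwise non-proportional and $m_i$ is the linear operator killing $L_i$, then $f\in\langle L_1^4,\dots,L_k^4\rangle$ if and only if $m_1\cdots m_k$ kills $f$. Indeed, each linear operator is surjective from forms of degree $j$ to forms of degree $j-1$, so the kernel of $m_1\cdots m_k$ on quartics has dimension $5-(5-k)=k$; and it contains the $k$ independent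 forms $L_i^4$.

*The hypersurface.* I claim $\sigma_2(X)$ is the set of $f$ killed by a nonzero quadratic operator, that is, the zero set of the determinant of the map from quadratic operators to quadratic forms ($3\times3$, with entries linear in $f$). This determinant is not identically zero: for $f=x^2y^2$ the images of $\partial_x^2,\partial_x\partial_y,\partial_y^2$ are $2y^2,4xy,2x^2$. A combination of two fourth powers is killed by a quadratic operator, which gives one inclusion. Conversely, let a nonzero quadratic operator kill $f$. If it has distinct factors, $f$ lies in the span of two fourth powers. If it is a square, say $\partial_y^2$, then $f=ax^4+bx^3y$, which lies on a tangent line of $X$, hence in $\sigma_2(X)$.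

*On the hypersurface.* The form $f=x^3y\in\sigma_2(X)$ has rank $4$. Since $\partial_x^3f=6y$ and $\partial_x^2\partial_yf=6x$ are independent, the cubic operators killing $f$ are the combinations of $\partial_x\partial_y^2,\partial_y^3$, all multiples of $\partial_y^2$. If $f$ had rank at most $3$, then some product of three distinct linear operators would kill it, and these multiples are not squarefree. On the other hand $\partial_x^4-\partial_y^4$ is squarefree and kills $f$. So $r_{\max,2}\ge4$.

*Off the hypersurface.* Suppose no nonzero quadratic operator kills $f$. Then no nonzero linear operator $n$ does (else $n^2$ would), so the operators of degree $3$ map onto the linear forms (otherwise some nonzero linear operator $n$ would kill all the images, and then the cubic $n(f)$ would be killed by all cubic operators, so $n(f)=0$). The cubic operators killing $f$ thus form a space $W$ of dimension $4-2=2$. The members of $W$ have no common linear factor. Indeed, if $W=m\cdot W'$, then the $2$-dimensional space $W'$ of quadratic operators kills the cubic $h=m(f)$. So the pairing $(n,Q)\mapsto nQ(h)$ between linear and quadratic operators has rank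 at most $3-2=1$, and some $n\ne0$ has $Q(n(h))=0$ for all quadratic $Q$. Then $n(h)=0$, so $nm$ kills $f$, a contradiction. Hence $W$ defines a morphism $\mathbb P^1\to\mathbb P^1$ of degree $3$, and in characteristic $0$ its general fiber has three distinct points: some squarefree cubic operator kills $f$, and $f$ has rank at most $3$.

So $g=3$, $\rho=3$ and $r_{\max,2}\ge4$. By (2) the guess holds, and this example shows why $r_{\max,g-1}$ must appear in it.

## 3. Lines through a point of $X$, and where they meet $\sigma_{g-1}(X)$

Let us try to extend the proof of Proposition 2. Write $H=\sigma_{g-1}(X)$, let $P\notin H$, and join $P$ to a point $z\in X$. Suppose the line meets $H$ in a second point $Q\ne z$. Then $P$ is in the span of $z$ and $Q$, so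
$$r_X(P)\le1+r_X(Q).\tag{3}$$
Since $Q\in H$, this gives $r_X(P)\le r_{\max,g-1}+1$, the shape of the Known result. To get $r_X(P)\le g$ we want a point $Q$ of rank $g-1$. When $g=2$ this is automatic: $H=X$, and every point of $H$ has rank $1$. When $g\ge3$, only a dense subset of $H$ is known to have rank at most $g-1$. As $z$ varies, the points $Q$ trace out only those positions in $H$ that are visible from the one point $P$, and nothing forces any of them into the dense set. If $P$ is special, *all* the points $Q$ might have rank at least $g$.

This is exactly what can happen.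

**Theorem 1.** Let $g\ge4$, $b\ge6$ be integers, $\ell=(g-1)(b-2)+1$ and $N=(g+1)(g+b)-\ell-1=g^2+3g+2b-4$. There is a smooth irreducible non-degenerate variety $X\subset\mathbb P^N$, isomorphic to $\mathbb P^g\times\mathbb P^{g+b-1}$ (an isomorphic linear projection of the Segre variety), such that

* $\sigma_{g-1}(X)$ is a hypersurface (of degree $g$), and the generic $X$-rank is $g$;
* $r_{\max,g-1}\le g$;
* $r_{\max}=g+1$.

Hence $r_{\max}=g+1>g=\max\{r_{\max,g-1},g\}$, and the conjecture fails for every $g\ge4$. By the Known result $r_{\max,g-1}\ge r_{\max}-1=g$, so in fact $r_{\max,g-1}=g$: the bound $r_{\max}\le r_{\max,g-1}+1$ is attained, with $r_{\max}>g$.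

## 4. Rank in a coset of matrices, and a skew-symmetric determinant

Start from the Segre variety $\Sigma\subset\mathbb P(M)$ of rank-one matrices, where $X$-rank is matrix rank, and project it from $\mathbb P(\Lambda)$ for a linear subspace $\Lambda\subset M$. A point of the target $\mathbb P(M/\Lambda)$ is a coset $A+\Lambda$, and its rank with respect to the image of $\Sigma$ should be the least matrix rank in that coset (proved in Section 7).

*Small example.* Take $2\times2$ matrices and $\Lambda=\langle I_2\rangle$. The quadric surface $\Sigma\subset\mathbb P^3$ is projected from a point off it onto $\mathbb P^2$, so all ranks are $1$. In cosets: if $A$ is not scalar and $\lambda$ is an eigenvalue of $A$, then $A-\lambda I_2$ has rank $1$.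

So we want a coset *all* of whose members have large rank, although in nearby cosets the rank can be lowered. Here is a mechanism. Let $\Omega$ be a skew-symmetric $g\times g$ matrix and take $(g+1)\times(g+1)$ matrices modulo
$$e(x)=\begin{pmatrix}0&x\\x^T\Omega&0\end{pmatrix},\qquad x\in\mathbb K^g.$$
Consider $\begin{pmatrix}P&s\\r&\alpha\end{pmatrix}+e(x)$, with $P$ of size $g\times g$. If $P$ is invertible, this matrix is singular exactly when its Schur complement vanishes:
$$\alpha-(r+x^T\Omega)P^{-1}(s+x)=0.$$
This is a polynomial equation in $x$, and when the polynomial is not constant it has a solution. At the identity matrix, however ($P=I_g$, $r=0$, $s=0$, $\alpha=1$), the linear terms vanish and the quadratic term $x^T\Omega x$ is identically zero because $\Omega$ is skew-symmetric. So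
$$\det\begin{pmatrix}I_g&x\\x^T\Omega&1\end{pmatrix}=1-x^T\Omega x=1\quad\text{for all }x.\tag{4}$$
The whole coset of the identity has rank $g+1$. On the other side, if $P$ is singular, choose $u\ne0$ with $uP=0$ and then $x$ with $ux=-us$: the row vector $(u,0)$ kills the sum, so the coset contains a matrix of rank at most $g$. On the candidate hypersurface $\det P=0$ all ranks are at most $g$, and off it there is a point of rank $g+1$.

What goes wrong is smoothness. Let $g\geq 4$ be even and $\Omega$ invertible. Write $\hat x=\binom x0$ and let $\varepsilon$ be the last coordinate vector of $\mathbb K^{g+1}$. Then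
$$e(x)=\hat x\,\varepsilon^T+\varepsilon\,(x^T\Omega,\,0)$$
has rank exactly $2$ for $x\ne0$. Modulo $\Lambda=\{e(x)\}$, the rank-one matrix $\hat x\varepsilon^T$ equals $-\varepsilon(x^T\Omega,0)$: two different points of $\Sigma$ have the same image. The image $X$ is then indeed singular. To see this, suppose $A-cB=e(x)\neq0$ with $A,B$ of rank one. As $e(x)$ has rank $2$, the column space of $A$ lies in $\langle\hat x,\varepsilon\rangle$ and its row space in $\langle(x^T\Omega,0),\varepsilon^T\rangle$. These spaces depend only on $[x]\in\mathbb P^{g-1}$, so such $A$ fill a set of dimension at most $(g-1)+3=g+2$, less than $2g+1$, the dimension of the cone of matrices of rank $\le1$. Hence the finite morphism $\Sigma\to X$ is generically injective, so it is birational in characteristic $0$. If $X$ were smooth, it would be normal, and a finite birational morphism onto a normal variety is an isomorphism. But $\Sigma\to X$ is not injective.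

The remedy comes from looking at what (4) uses: only the first $g+1$ columns of the matrices in $\Lambda$. So we may add further columns in which the elements of $\Lambda$ are unrestricted, and then replace the resulting space $E$ by *any* subspace $\Lambda\subset E$; the determinant in (4) does not notice. We choose $\Lambda$ general in $E$, small enough to contain no nonzero matrix of rank $\le2$ (for smoothness), and large enough to keep the ranks on $\{\det P=0\}$ at most $g$ and to make $\sigma_{g-1}(X)$ fill this hypersurface. The work is to see that the two demands are compatible.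

## 5. The space $E$ and the size of $\Lambda$

Let $g\ge4$, $b\ge6$ and $M=\mathrm{Mat}_{(g+1)\times(g+b)}(\mathbb K)$. Write elements of $M$ in blocks, with rows split as $g,1$ and columns as $g,1,b-1$:
$$A=\begin{pmatrix}P&s&S\\r&\alpha&\beta\end{pmatrix},\qquad P\in\mathrm{Mat}_{g\times g}.$$
Fix a skew-symmetric $g\times g$ matrix $\Omega$ of maximal rank, which is $g$ for $g$ even and $g-1$ for $g$ odd. For $x\in\mathbb K^g$ and $Y=\binom{Y_1}{y_0}\in\mathrm{Mat}_{(g+1)\times(b-1)}$ with last row $y_0$, put
$$e(x,Y)=\begin{pmatrix}0&x&Y_1\\x^T\Omega&0&y_0\end{pmatrix},\qquad E=\{e(x,Y)\}\subset M,\qquad\dim E=g+(b-1)(g+1).$$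
The dimension of $\Lambda$ will be $\ell=(g-1)(b-2)+1$. Expanding both sides gives
$$\dim E-2(g+b-2)=gb-b-2g+3=\ell.\tag{5}$$
The number $2(g+b-2)$ will bound the dimension of the set of matrices of rank $\le2$ in $E$. We also need two lower bounds on $\ell$. Since $g\ge4$ and $b\ge6$,
$$\ell-(2b+1)\ge3(b-2)+1-(2b+1)=b-6\ge0,\tag{6}$$
$$\ell-(g+b-1)=(g-1)(b-3)-(b-1)\ge3(b-3)-(b-1)=2b-8>0.\tag{7}$$

## 6. Three properties of a general $\Lambda\subset E$

We use one standard dimension count several times.

**Fact.** Let $V$ be a vector space of dimension $n$, let $Z\subset V$ be a closed cone, and let $1\le k\le n$ with $\dim Z+k\le n$. Then the $\Lambda\in Gr(k,V)$ with $\Lambda\cap Z=\{0\}$ form a nonempty open set.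

*Proof.* The set $\{([z],\Lambda):z\in\Lambda\}\subset\mathbb P(Z)\times Gr(k,V)$ is closed, and its fibers over $\mathbb P(Z)$ are isomorphic to $Gr(k-1,n-1)$, of dimension $(k-1)(n-k)$. So its dimension is at most $(\dim Z-1)+(k-1)(n-k)\le(n-k-1)+(k-1)(n-k)=k(n-k)-1$. Its image in $Gr(k,V)$ is closed because $\mathbb P(Z)$ is projective, and it is not everything because $\dim Gr(k,V)=k(n-k)$. $\square$

**Lemma.** A general linear subspace $\Lambda\subset E$ of dimension $\ell$ satisfies:

(a) every nonzero element of $\Lambda$ has rank $\ge3$;

(b) for every nonzero row vector $u\in\mathbb K^{1\times g}$, the map $\Lambda\to\mathbb K^{1\times b}$, $e(x,Y)\mapsto u[x\,|\,Y_1]$, is surjective;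

(c) for suitable fixed row vectors $u,\Delta\in\mathbb K^{1\times g}$ and a vector $v\in\mathbb K^g$, with $u,v\ne0$, the map
$$\Psi:E\to\mathbb K^b\oplus\mathbb K\oplus\mathbb K^b,\qquad e(x,Y)\mapsto\bigl(u[x|Y_1],\ x^T\Omega v,\ -\Delta[x|Y_1]+[0|y_0]\bigr)$$
is surjective when restricted to $\Lambda$.

*Proof.* The Grassmannian $Gr(\ell,E)$ is irreducible, so it is enough to show that each condition holds on a nonempty open subset.

**Condition (a).** The purpose is to bound the dimension of the closed cone $Z\subset E$ of elements of rank $\le2$: we show $\dim Z\le2(g+b-2)$. Cut $Z$ into three pieces.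

* *$x=0$.* The rank of $e(0,Y)$ is $\operatorname{rk}Y$. The $(g+1)\times(b-1)$ matrices of rank $\le2$ form a set of dimension $2\bigl((g+1)+(b-1)-2\bigr)=2(g+b-2)$.
* *$x^T\Omega\ne0$.* The first $g$ columns of $e(x,Y)$ span the line of the last coordinate vector. Modulo this vector the last row disappears, so $\operatorname{rk}e(x,Y)=1+\operatorname{rk}[x|Y_1]$. Rank $\le2$ means $\operatorname{rk}[x|Y_1]\le1$, and as $x\ne0$ this forces $Y_1=xc$ with $c\in\mathbb K^{1\times(b-1)}$. The parameters are $(x,c,y_0)$, so the dimension is at most $g+2(b-1)\le2(g+b-2)$, since $g\ge2$.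
* *$x\ne0$, $x^T\Omega=0$.* Such $x$ lie in a space of dimension $\le1$, because $\Omega$ has rank at least $g-1$. Put $\hat x=\binom x0$. The first $g$ columns vanish, so the rank is $\operatorname{rk}[\hat x|Y]$. If it is $\le2$, all columns of $Y$ lie in $\langle\hat x,z\rangle$ for some $z\in\mathbb K^{g+1}$, that is, $Y=\hat xc+zd$ with $c,d\in\mathbb K^{1\times(b-1)}$. The dimension is at most $1+(g+1)+2(b-1)=g+2b\le2(g+b-2)$, because $g\ge4$.

By (5), $\dim Z+\ell\le\dim E$, and the Fact gives (a) on a nonempty open set.

**Condition (b).** The purpose is to handle all $u$ at once, by turning failure into an intersection with a cone in $E^*$. If (b) fails for some $u\ne0$, the image is a proper subspace of $\mathbb K^{1\times b}$, so there is $0\ne c\in\mathbb K^b$ such that the linear form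
$$\varphi_{u,c}:e(x,Y)\mapsto u[x|Y_1]c$$
vanishes on $\Lambda$, that is, $\varphi_{u,c}\in\Lambda^\perp\subset E^*$. Here $[x|Y_1]$ is an arbitrary $g\times b$ matrix, so sending a $g\times b$ matrix $C$ to the form $e(x,Y)\mapsto\sum_{i,j}C_{ij}[x|Y_1]_{ij}$ is an injective linear map into $E^*$, and $\varphi_{u,c}$ is the image of $C=u^Tc^T$. Hence these forms are nonzero for $u,c\ne0$, and all the $\varphi_{u,c}$ make up a closed cone isomorphic to the cone of $g\times b$ matrices of rank $\le1$, of dimension $g+b-1$. By (7),
$$\dim\Lambda^\perp+(g+b-1)=\dim E-\ell+(g+b-1)\le\dim E.$$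
Since $\Lambda\mapsto\Lambda^\perp$ is an isomorphism $Gr(\ell,E)\cong Gr(\dim E-\ell,E^*)$, the Fact in $E^*$ shows that for $\Lambda$ in a nonempty open set $\Lambda^\perp$ meets this cone only in $0$. For such $\Lambda$, (b) holds.

**Condition (c).** The purpose is to choose $u,\Delta,v$ so that $\Psi$ is onto, and then to use that $\Lambda$ is large enough. Choose $v$ with $\Omega v\ne0$, and then $u,\Delta$ so that $u^T,\Delta^T,\Omega v$ are linearly independent in $\mathbb K^g$; this is possible as $g\ge3$. Then $x\mapsto(ux,\ x^T\Omega v,\ -\Delta x)$ is onto $\mathbb K^3$. Also $Y\mapsto(uY_1,\ -\Delta Y_1+y_0)$ is onto $\mathbb K^{b-1}\oplus\mathbb K^{b-1}$: choose $Y_1$ to obtain the first component (as $u\ne0$), then $y_0$ to obtain the second. The entries of $\Psi(e(x,Y))$ are exactly the entries of these two maps, and $x$, $Y$ are independent, so $\Psi$ is onto a space of dimension $2b+1$. Surjectivity of $\Psi|_\Lambda$ is an open condition on $\Lambda$. It holds for some $\Lambda$: by (6) $2b+1\le\ell$, so we can take a complement of $\ker\Psi$ and enlarge it to dimension $\ell$. $\square$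

Note how $\ell$ is caught between the conditions: (a) asks for $\ell\le\dim E-\dim Z$, while (c) needs $\ell\ge2b+1$. For $g=3$ the formula gives $\ell=2b-3<2b+1$, so this choice of sizes does not work there.

From now on fix $\Lambda$ as in the Lemma, and $u,\Delta,v$ as in (c). Let $q:M\to M/\Lambda$ be the quotient map and $\mathbb P^N=\mathbb P(M/\Lambda)$; indeed $\dim M-\ell-1=(g+1)(g+b)-\ell-1=N$. Let $\Sigma\cong\mathbb P^g\times\mathbb P^{g+b-1}$ be the Segre variety of rank-one matrices in $\mathbb P(M)$, and let $X\subset\mathbb P^N$ be its image under the projection from $\mathbb P(\Lambda)$.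

## 7. The projected Segre variety and its ranks

**Step 0: $X$ is smooth, irreducible and non-degenerate.** This step uses (a) to see that the projection embeds $\Sigma$. No rank-one matrix lies in $\Lambda$, so the projection is a morphism on $\Sigma$.

It is injective. If $A,B$ have rank one and $q(A)=c\,q(B)$ with $c\in\mathbb K$, then $A-cB\in\Lambda$ has rank $\le2$, so $A=cB$ by (a), and $[A]=[B]$.

Its differentials are injective. Let $A=aw^T$ have rank one. The tangent space to the cone over $\Sigma$ at $A$ is $\hat T=\{a'w^T+aw'^T\}$, and all its elements have rank $\le2$. The differential at $[A]$ is the map $\hat T/\mathbb KA\to(M/\Lambda)/\mathbb Kq(A)$ induced by $q$, up to the usual twist. If $B\in\hat T$ and $q(B)=c\,q(A)$, then $B-cA\in\hat T\cap\Lambda=\{0\}$, so $B\in\mathbb KA$.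

A morphism from a projective variety that is injective with injective differentials is a closed embedding. Hence $X\cong\mathbb P^g\times\mathbb P^{g+b-1}$ is smooth and irreducible. Rank-one matrices span $M$, so $X$ spans $\mathbb P^N$.

**Step 1: ranks are least ranks in cosets.** This step translates $X$-rank into linear algebra: for $A\notin\Lambda$,
$$r_X([q(A)])=\min\{\operatorname{rk}(A+e):e\in\Lambda\}.\tag{8}$$
Indeed, $[q(A)]$ lies in the span of $k$ points $[q(A_i)]$ with $\operatorname{rk}A_i=1$ if and only if $q(A)=\sum c_iq(A_i)$ for some scalars $c_i$, that is, if and only if $A+e=\sum_{i=1}^kc_iA_i$ for some $e\in\Lambda$. Such an $A+e$ has rank at most $k$; conversely, a matrix of rank $k$ is a sum of $k$ rank-one matrices. Since matrices in $M$ have $g+1$ rows, all $X$-ranks are at most $g+1$.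

## 8. The secant variety $\sigma_{g-1}(X)$ is $\{\det P=0\}$

**Step 2: $\sigma_{g-1}(X)=H:=\{\det P=0\}$.** This step identifies the hypersurface. One inclusion is immediate; the other is a dimension count by a tangent space, and this is where (c) is used.

*The inclusion $\sigma_{g-1}(X)\subset H$.* Elements of $\Lambda\subset E$ have zero $P$-block, so $\det P$ is a well-defined polynomial on $M/\Lambda$. It is the determinant of a matrix of independent coordinates, hence irreducible, and $H\subset\mathbb P^N$ is an irreducible hypersurface of degree $g$. If $[q(A)]$ has $X$-rank at most $g-1$, then by (8) some $A+e$ has rank $\le g-1$, so its $g\times g$ block $P$, which is the $P$-block of $A$, is singular. So $\sigma^0_{g-1}(X)\subset H$, and $H$ is closed.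

*The set to be projected.* Let $R=\{A\in M:\operatorname{rk}A\le g-1\}$. It is irreducible, being the image of $\mathrm{Mat}_{(g+1)\times(g-1)}\times\mathrm{Mat}_{(g-1)\times(g+b)}$ under multiplication. By (8), the affine cone over $\sigma_{g-1}(X)$ is $\overline{q(R)}$. We must show $\dim\overline{q(R)}\ge\dim(M/\Lambda)-1$.

*A good point of $R$.* As $u,v\ne0$, there is a $g\times g$ matrix $P_0$ of rank $g-1$ with left kernel $\langle u\rangle$ and right kernel $\langle v\rangle$: take an isomorphism from $\mathbb K^g/\langle v\rangle$ to the hyperplane $\{w:uw=0\}$. Put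
$$A_0=\begin{pmatrix}P_0&0&0\\\Delta P_0&0&0\end{pmatrix}.$$
The last row is a combination of the others, so $\operatorname{rk}A_0=g-1$. The kernel of $A_0$ is $\langle v\rangle\oplus\mathbb K^b$. A row $(a,c)$ is in the left kernel if and only if $(a+c\Delta)P_0=0$, that is, $a+c\Delta\in\langle u\rangle$. So the left kernel is spanned by $(u,0)$ and $(-\Delta,1)$.

*The tangent space.* The matrices of rank exactly $g-1$ form an open subset of $R$ and a single orbit under row and column operations, so they are smooth points of $R$, and the tangent space at $A_0$ is $T=\{CA_0+A_0D\}$. Then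
$$T=\{A\in M:\lambda A\kappa=0\text{ for all }\lambda\text{ in the left kernel and }\kappa\text{ in the kernel of }A_0\}.$$
To see this, change bases so that $A_0$ becomes $\begin{pmatrix}I_{g-1}&0\\0&0\end{pmatrix}$: both descriptions give the matrices with zero lower right block. The left kernel has dimension $2$ and the kernel has dimension $b+1$, so the pairings identify $M/T\cong\mathrm{Mat}_{2\times(b+1)}$.

*The image of $\Lambda$ in $M/T$.* For $e=e(x,Y)\in\Lambda$ and $y\in\mathbb K^b$, the pairings are
$$(u,0)\,e\tbinom v0=0,\qquad(u,0)\,e\tbinom0y=u[x|Y_1]y,$$
$$(-\Delta,1)\,e\tbinom v0=x^T\Omega v,\qquad(-\Delta,1)\,e\tbinom0y=\bigl(-\Delta[x|Y_1]+[0|y_0]\bigr)y.$$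
The first vanishes because the $P$-block of $e$ is zero. The others are precisely the entries of $\Psi(e)$. By (c), $\Psi|_\Lambda$ is onto, so the image of $\Lambda$ in $M/T$ has dimension $2b+1=\dim(M/T)-1$. Hence $T+\Lambda$ has codimension $1$ in $M$.

*Conclusion.* The differential of $q|_R$ at $A_0$ is $T\to M/\Lambda$, with image $(T+\Lambda)/\Lambda$ of dimension $\dim(M/\Lambda)-1$. On the smooth locus of $R$, which is irreducible, the set where the differential has rank at least a given number is open, so the rank at a general point is at least $\dim(M/\Lambda)-1$. In characteristic $0$, by generic smoothness applied to the dominant morphism $R\to\overline{q(R)}$, the rank at a general point equals $\dim\overline{q(R)}$. Therefore $\dim\overline{q(R)}\ge\dim(M/\Lambda)-1$, that is, $\dim\sigma_{g-1}(X)\ge N-1$. As $\sigma_{g-1}(X)$ is a closed subset of the irreducible hypersurface $H$, they are equal.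

**Step 3: the generic rank is $g$.** This step checks that $g$ is the right number. By Step 2, $\sigma_{g-1}(X)=H\ne\mathbb P^N$. The class of $\begin{pmatrix}I_g&0&0\\0&0&0\end{pmatrix}$ has $X$-rank $\le g$ by (8) and is not in $H$. So the irreducible closed set $\sigma_g(X)$ strictly contains the hypersurface $H$, and $\sigma_g(X)=\mathbb P^N$.

## 9. Rank at most $g$ on $\{\det P=0\}$, and a point of rank $g+1$ off it

**Step 4: $r_{\max,g-1}\le g$.** This step bounds the rank of *every* point of $H$, using (b). Let $[q(A)]\in\sigma_{g-1}(X)=H$, with $A$ in blocks as above. Since $\det P=0$, choose a row vector $u'\ne0$ with $u'P=0$ (it depends on $A$ and need not be the $u$ of (c)). By (b) there is $e=e(x,Y)\in\Lambda$ with $u'[x|Y_1]=-u'[s|S]$. Then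
$$(u',0)(A+e)=\bigl(u'P,\ u'[s+x\,|\,S+Y_1]\bigr)=0.$$
So the $g+1$ rows of $A+e$ are linearly dependent, $\operatorname{rk}(A+e)\le g$, and $r_X([q(A)])\le g$ by (8).

**Step 5: a point of rank $g+1$.** This step brings in the determinant (4). Let
$$A_*=\begin{pmatrix}I_g&0&0\\0&1&0\end{pmatrix}.$$
Its $P$-block is not zero, so $A_*\notin\Lambda$. For every $e(x,Y)\in\Lambda$, the first $g+1$ columns of $A_*+e(x,Y)$ form the matrix
$$\begin{pmatrix}I_g&x\\x^T\Omega&1\end{pmatrix},$$
whose determinant is $1-x^T\Omega x=1$. So $\operatorname{rk}(A_*+e)=g+1$ for all $e\in\Lambda$, and $r_X([q(A_*)])=g+1$ by (8). No rank is larger, by Step 1, so $r_{\max}=g+1$.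

Steps 0–5 prove Theorem 1: $r_{\max}=g+1$, whereas $\max\{r_{\max,g-1},g\}=g$. The conjecture is false. $\blacksquare$

We can now see how the lines of Section 3 fail at $P=[q(A_*)]$. Let $z\in X$ and let $Q\ne z$ be a point of $H$ on the line through $P$ and $z$. By (3), $g+1\le1+r_X(Q)$, so $r_X(Q)\ge g$; with Step 4, $r_X(Q)=g$. So none of these points $Q$ has rank $g-1$. Such points do exist. Let $E_{11}$ be the matrix with a single $1$ in the upper left corner, and $z=[q(E_{11})]$. The $P$-block of $aA_*+cE_{11}$ has determinant $a^{g-1}(a+c)$, so the line meets $H$ at $z$ (where $a=0$) and at $Q=[q(A_*-E_{11})]$. This also shows directly, without the Known result, that $r_{\max,g-1}\ge g$.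

The smallest case given by Theorem 1 is $g=4$, $b=6$. Then $\ell=13$, and $X\cong\mathbb P^4\times\mathbb P^9\subset\mathbb P^{36}$ is smooth, $\sigma_3(X)$ is a quartic hypersurface, the generic rank is $4$, $r_{\max,3}=4$ and $r_{\max}=5$. For each fixed $g\ge4$, letting $b$ grow gives smooth counterexamples of arbitrarily large dimension $2g+b-1$. With Proposition 2, the conjecture holds for $g=2$ and fails for every $g\ge4$; the case $g=3$ is not decided here.
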